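\title{The heterochaos baker maps are Bernoulli at the mostly neutral parameter}

\begin{abstract}
The heterochaos baker maps $f_a$ on the square and $g_a$ on the cube preserve Lebesgue measure and have a central direction that is contracted by the factor $M$ on some branches and expanded by the factor $M$ on the others. The central Lyapunov exponent vanishes at the mostly neutral parameter $a=\frac1{2M}$. We prove that at this parameter both maps are $(\frac1{2M},\dots,\frac1{2M},\frac12)$-Bernoulli. The $M$-ary digits of the central coordinate form a stack whose height is a random walk, and recurrence of this walk replaces the missing hyperbolicity. For every $a$ we exhibit two partitions with independent iterates and determine exactly when each of them generates; this gives the Bernoulli property for all parameters, the entropy, and the classification of the family up to isomorphism.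
\end{abstract}

\section{Introduction}

\subsection{The maps}
Fix an integer $M\ge2$ and $a\in(0,\frac1M)$, and write throughout
\[
p=Ma\in(0,1),\qquad b=\frac{1-Ma}{M},\qquad\text{so that } p+Mb=1 .
\]
Let $\tau_a\colon[0,1]\to[0,1]$ be the piecewise affine map with $M+1$ full branches
\[
\tau_a(x)=\frac{x-(i-1)a}{a}\ \text{ on } [(i-1)a,ia),\ 1\le i\le M,\qquad
\tau_a(x)=\frac{x-p}{1-p}\ \text{ on } [p,1].
\]
The \emph{two-dimensional heterochaos baker map} $f_a\colon[0,1]^2\to[0,1]^2$ is
\[
f_a(x_u,x_c)=
\begin{cases}
\bigl(\tau_a(x_u),\ \frac{x_c+i-1}{M}\bigr) & \text{if } x_u\in[(i-1)a,ia),\\[1mm]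
\bigl(\tau_a(x_u),\ Mx_c-(j-1)\bigr) & \text{if } x_u\in[p,1],\ x_c\in[\frac{j-1}M,\frac jM),
\end{cases}
\]
where $i,j\in\{1,\dots,M\}$ and $x_c=1$ is included in the case $j=M$. The first coordinate is always expanded. The \emph{central} coordinate $x_c$ is contracted by $M$ when $x_u<p$ and expanded by $M$ when $x_u\ge p$.

Almost every point of the square has $M+1$ preimages under $f_a$: one in $\{x_u<p\}$, where the Jacobian is $1/p$, and $M$ in $\{x_u\ge p\}$, where the Jacobian is $1/b$. To make the map invertible one adds a contracting coordinate $x_s$ that records which preimage was taken, by cutting $[0,1]$ into intervals of lengths $p,b,\dots,b$. This is the \emph{three-dimensional heterochaos baker map} $g_a\colon[0,1]^3\to[0,1]^3$,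
\[
g_a(x_u,x_c,x_s)=
\begin{cases}
\bigl(f_a(x_u,x_c),\ p\,x_s\bigr) & \text{if } x_u\in[0,p),\\[1mm]
\bigl(f_a(x_u,x_c),\ p+(j-1)b+b\,x_s\bigr) & \text{if } x_u\in[p,1],\ x_c\in[\frac{j-1}M,\frac jM),
\end{cases}
\]
with the same convention at $x_c=1$; in the notation of \cite{STYY}, $g_a=f_{a,\frac1M-a}$. Lebesgue measure $\mathrm{Leb}$ is invariant under both maps, $g_a$ is invertible up to a null set, and $f_a$ is the factor of $g_a$ obtained by forgetting $x_s$. We write $F_a$ for either map; a statement about $F_a$ is asserted for both.

The \emph{central Lyapunov exponent} is the Birkhoff average of the logarithm of the derivative of the central coordinate of the map with respect to $x_c$. It equals $(1-2Ma)\log M$ almost everywhere. It vanishes at $a=\frac1{2M}$, the \emph{mostly neutral parameter}.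

\subsection{The question}
For a probability vector $(p_1,\dots,p_k)$, a measure-preserving system is \emph{$(p_1,\dots,p_k)$-Bernoulli} if it is isomorphic to the shift on $\{1,\dots,k\}^{\mathbb Z}$ with the product measure $(p_1,\dots,p_k)^{\otimes\mathbb Z}$. For the non-invertible map $f_a$ this is understood for its natural extension (Section~\ref{sec:tools}). It is known that $(F_a,\mathrm{Leb})$ is mixing of all orders for every $a\in(0,\frac1M)$, and that it is
\begin{itemize}
\item[(i)] $(\frac{1-Ma}M,\dots,\frac{1-Ma}M,Ma)$-Bernoulli for $a\in(0,\frac1{2M})$,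
\item[(ii)] $(a,\dots,a,1-Ma)$-Bernoulli for $a\in(\frac1{2M},\frac1M)$,
\end{itemize}
each vector having $M+1$ entries. The problem we solve comes from \cite{STYY}: is $(F_{1/(2M)},\mathrm{Leb})$ $(\frac1{2M},\dots,\frac1{2M},\frac12)$-Bernoulli, with $M+1$ entries in the vector?

The two vectors have a geometric meaning. Consider the partitions $\mathcal P=\{P_1,\dots,P_M,P_*\}$ and $\mathcal Q=\{Q_0,Q_1,\dots,Q_M\}$ of the cube given by
\begin{align*}
&P_i=\{(i-1)a\le x_u<ia\},\qquad P_*=\{x_u\ge p\},\\
&Q_0=\{x_u<p\},\qquad Q_j=\{x_u\ge p,\ \tfrac{j-1}M\le x_c<\tfrac jM\},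
\end{align*}
with $x_c=1$ put in $Q_M$. The atoms of $\mathcal P$ have volumes $a,\dots,a,1-Ma$, and those of $\mathcal Q$ have volumes $Ma,b,\dots,b$. The partition $\mathcal P$ resolves the contracting branches and lumps together the expanding ones; $\mathcal Q$ does the opposite. If $a>\frac1{2M}$, the central direction is contracted on average, and one expects $x_c$ to be determined by the contracting branches used in the past, which $\mathcal P$ records. If $a<\frac1{2M}$, it is expanded on average, and one expects to read $x_c$ from the expanding branches used in the future, which $\mathcal Q$ records. At $a=\frac1{2M}$ the vectors in (i) and (ii) both become $(\frac1{2M},\dots,\frac1{2M},\frac12)$, so one guesses that the answer is yes. But at this parameter there is neither contraction nor expansion on average, and neither heuristic applies as stated.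

\subsection{Results}
Let $\lambda$ be Lebesgue measure on the cube. For a finite partition $\mathcal R$ of the cube, the \emph{$\mathcal R$-name} of $x$ is the sequence, indexed by $n\in\mathbb Z$, of the indices of the atoms that contain $g_a^nx$; it is defined for almost every $x$. The iterates of $\mathcal R$ are \emph{independent with weights} $(r_1,\dots,r_k)$ if, under $\lambda$, the terms of the name are independent with this common distribution. We call $\mathcal R$ a \emph{two-sided generator} if the map sending $x$ to its $\mathcal R$-name is injective on a set of full measure.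

\begin{theorem}\label{thm:main}
Let $M\ge2$ and $a\in(0,\frac1M)$.
\begin{itemize}
\item[(1)] $(g_a,\lambda)$ is the natural extension of $(f_a,\mathrm{Leb})$.
\item[(2)] The iterates of $\mathcal P$ are independent with weights $(a,\dots,a,1-Ma)$, and the iterates of $\mathcal Q$ are independent with weights $(Ma,b,\dots,b)$.
\item[(3)] $\mathcal P$ is a two-sided generator if and only if $a\ge\frac1{2M}$, and $\mathcal Q$ is a two-sided generator if and only if $a\le\frac1{2M}$.
\item[(4)] $(F_a,\mathrm{Leb})$ is $(a,\dots,a,1-Ma)$-Bernoulli for all $a\in[\frac1{2M},\frac1M)$, and it is $(\frac{1-Ma}M,\dots,\frac{1-Ma}M,Ma)$-Bernoulli for all $a\in(0,\frac1{2M}]$. In particular, $(F_{1/(2M)},\mathrm{Leb})$ is $(\frac1{2M},\dots,\frac1{2M},\frac12)$-Bernoulli.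
\end{itemize}
\end{theorem}

So the answer is yes for both maps, and the mostly neutral parameter is the only one at which both $\mathcal P$ and $\mathcal Q$ are independent generators. The known results quoted above are not used, and (i) and (ii) are reproved. Let $h$ denote the Kolmogorov--Sinai entropy with respect to Lebesgue measure, and put $\eta(p)=-p\log p-(1-p)\log(1-p)$.

\begin{corollary}\label{cor:class}
Fix $M\ge2$, let $a,a'\in(0,\frac1M)$, and in the case of $f$ let $\cong$ denote isomorphism of natural extensions.
\begin{itemize}
\item[(1)] $h(F_a)=\eta(p)+\max(p,1-p)\log M$, where $p=Ma$.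
\item[(2)] $F_a\cong F_{a'}$ if and only if $h(F_a)=h(F_{a'})$. In particular $F_a\cong F_{\frac1M-a}$.
\item[(3)] $F_{1/(2M)}\cong F_{a'}$ for some $a'\ne\frac1{2M}$ if and only if $M\in\{2,3\}$.
\end{itemize}
\end{corollary}

The idea is to view the $M$-ary digits of $x_c$ as an infinitely deep stack. A contracting branch pushes a letter on top and an expanding branch pops the top letter. The height of the stack is a random walk, and a letter can be identified from the $\mathcal P$-name as soon as the time at which it was pushed can be found. This needs no rate of contraction, only that the walk, run backward, descends below every level, and the symmetric walk does so. Section~\ref{sec:stack} sets up the stack and works an example, Section~\ref{sec:tools} recalls the general tools, Sections~\ref{sec:indep} and~\ref{sec:gen} prove everything in Theorem~\ref{thm:main} except the ``only if'' in part (3), and Section~\ref{sec:entropy} treats that and Corollary~\ref{cor:class} by entropy.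

\section{The central coordinate as a stack}\label{sec:stack}

\subsection{An invertible model}
Names are indexed by all of $\mathbb Z$, and $M$-ary digits must be unique, so we first remove a null set on which either fails. Write $g=g_a$. The $2M$ boxes $P_1,\dots,P_M,Q_1,\dots,Q_M$ partition the cube, and on the interior of each, $g$ is an affine bijection onto an open box:
\begin{align*}
g(\operatorname{int}P_i)&=(0,1)\times(\tfrac{i-1}M,\tfrac iM)\times(0,p),\\
g(\operatorname{int}Q_j)&=(0,1)\times(0,1)\times(p+(j-1)b,\,p+jb).
\end{align*}
The Jacobians are $\frac1a\cdot\frac1M\cdot p=1$ and $\frac1{1-p}\cdot M\cdot b=1$. The image boxes are pairwise disjoint: the first $M$ lie in $\{x_s<p\}$ and are separated by $x_c$, and the last $M$ lie in $\{x_s>p\}$ and are separated by $x_s$. Their total volume is $Ma+Mb=1$. Let $U$ be the union of the open domain boxes and $V$ the union of the open image boxes. Both have full measure, and $g|_U\colon U\to V$ is a $\lambda$-preserving homeomorphism; call its inverse $\gamma$.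

Let $D$ be the null set of points whose central coordinate is an $M$-adic rational $k/M^n$, $0\le k\le M^n$. Put $W_0=(U\cap V)\setminus D$ and
\[
W_{n+1}=W_n\cap(g|_U)^{-1}(W_n)\cap\gamma^{-1}(W_n),\qquad X=\bigcap_{n\ge0}W_n .
\]
By induction each $W_n$ is a Borel set of full measure, because $g|_U$ and $\gamma$ preserve $\lambda$; hence so is $X$. If $x\in X$, then $x\in W_{n+1}$ gives $gx,\gamma x\in W_n$ for every $n$, so $gX\subset X$ and $\gamma X\subset X$. Thus $T=g|_X$ is a $\lambda$-preserving Borel bijection of $X$ with Borel inverse $\gamma|_X$. From now on $(g_a,\lambda)$ means $(X,\lambda,T)$.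

\subsection{Pushes, pops, and height}
For $x\in X$ and $n\in\mathbb Z$ write $T^nx=(u_n,c_n,s_n)$, and let
\[
\omega_n\in\{1,\dots,M,*\},\qquad \theta_n\in\{0,1,\dots,M\}
\]
be the indices of the atoms of $\mathcal P$ and $\mathcal Q$ that contain $T^nx$. Thus $\Omega(x)=(\omega_n)_{n\in\mathbb Z}$ and $\Theta(x)=(\theta_n)_{n\in\mathbb Z}$ are the two names. We call the passage from $T^nx$ to $T^{n+1}x$ \emph{step $n$}. It is a \emph{push} if $u_n<p$, equivalently $\omega_n\ne*$, equivalently $\theta_n=0$; otherwise it is a \emph{pop}.

Since $c_n$ is not an $M$-adic rational, it has a unique expansion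
\[
c_n=\sum_{k\ge1}\bigl(e_k(n)-1\bigr)M^{-k},\qquad e_k(n)\in\{1,\dots,M\},
\]
and $e_1(n)=j$ exactly when $c_n\in(\frac{j-1}M,\frac jM)$. We call $e_k(n)$ the letter at \emph{depth} $k$ at time $n$. At a push, $c_{n+1}=(\omega_n-1)M^{-1}+M^{-1}c_n$. At a pop, $\theta_n=e_1(n)$ and $c_{n+1}=Mc_n-(e_1(n)-1)$. Comparing expansions gives, for all $k\ge1$,
\begin{align}
&\text{push:} && e_1(n+1)=\omega_n, && e_{k+1}(n+1)=e_k(n); \label{eq:push}\\
&\text{pop:} && \theta_n=e_1(n), && e_k(n+1)=e_{k+1}(n). \label{eq:pop}
\end{align}
So $\Omega$ records the letters that are pushed and $\Theta$ the letters that are popped, and both record which steps are pushes. Define the \emph{height} $(H_n)_{n\in\mathbb Z}$ by $H_0=0$ and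
\[
H_{n+1}-H_n=\begin{cases}+1&\text{if step $n$ is a push,}\\ -1&\text{if step $n$ is a pop.}\end{cases}
\]
The height is a function of $\Omega(x)$ and also a function of $\Theta(x)$. The central derivative at step $n$ is $M^{-(H_{n+1}-H_n)}$, so $-H_n\log M$, $n\ge1$, is the Birkhoff sum whose average is the central Lyapunov exponent.

\subsection{An example with $M=2$ and $a=\frac14$}\label{sec:example}
Here the symbols $1,2,*$ have weights $\frac14,\frac14,\frac12$. They act on the central coordinate by $c\mapsto\frac c2$, $c\mapsto\frac{c+1}2$, and $c\mapsto 2c \bmod 1$; at a pop, $\theta=1$ if $c<\frac12$ and $\theta=2$ if $c>\frac12$. Suppose we are told that $\omega_{-8}\cdots\omega_{-1}=2\,2\,1\,{*}\,{*}\,1\,2\,{*}$, and nothing about $y=c_{-8}\in(0,1)$. Applying the eight maps in turn gives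
\[
\begin{array}{c|ccccccccc}
n & -8&-7&-6&-5&-4&-3&-2&-1&0\\ \hline
\omega_n & 2&2&1&*&*&1&2&*&\\
c_n & y&\frac{y+1}2&\frac{y+3}4&\frac{y+3}8&\frac{y+3}4&\frac{y+1}2&\frac{y+1}4&\frac{y+5}8&\frac{y+1}4\\[1mm]
\theta_n & 0&0&0&1&2&0&0&2&\\
H_n & -2&-1&0&1&0&-1&0&1&0
\end{array}
\]
Whatever $y$ is, the three popped letters are determined, since $\frac{y+3}8<\frac12$ while $\frac{y+3}4$ and $\frac{y+5}8$ exceed $\frac12$. Moreover $c_0\in(\frac14,\frac12)$, that is, $e_1(0)=1$ and $e_2(0)=2$. These letters are $\omega_{-3}$ and $\omega_{-8}$, and $-3$ and $-8$ are the last times before $0$ at which the height equals $-1$ and $-2$. The deeper letters $e_k(0)=e_{k-2}(-8)$, $k\ge3$, are the digits of $y$; to find $e_3(0)$ we must go back until the height equals $-3$.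

What matters is the lowest height seen so far, not the central derivative. The word $\omega_{-5}\cdots\omega_{-1}$ gives $c_0=\frac12(4c_{-5}\bmod1)$, a map of slope $2$, and yet it determines $e_1(0)$, because the height passes through $-1$ on the way.

The same letters can be read from the future. If the orbit continues with $\omega_0\cdots\omega_3=2\,{*}\,{*}\,{*}$, then $c_1,\dots,c_4=\frac{y+5}8,\frac{y+1}4,\frac{y+1}2,y$ and $\theta_0\cdots\theta_3=0\,2\,1\,2$. Now $e_1(0)=\theta_2$ and $e_2(0)=\theta_3$, and steps $2$ and $3$ are those that first bring the height to $-1$ and $-2$. Figure~\ref{fig:stack} shows the whole orbit segment.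

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=0.82cm,y=0.75cm]
\draw[gray] (0,-2.2)--(0,1.5) node[above,black]{\small time $0$};
\draw[thick] (-8,-2)--(-5,1)--(-3,-1)--(-1,1)--(0,0)--(1,1)--(4,-2);
\draw[dashed] (-7.5,-1.5)--(3.5,-1.5) (-6.5,-0.5)--(-3.5,-0.5) (-2.5,-0.5)--(2.5,-0.5)
 (-5.5,0.5)--(-4.5,0.5) (-1.5,0.5)--(-0.5,0.5) (0.5,0.5)--(1.5,0.5);
\fill (0,-0.5) circle (1.8pt) node[below right]{\small $e_1(0)$};
\fill (0,-1.5) circle (1.8pt) node[below right]{\small $e_2(0)$};
\foreach \n/\w/\q in {-8/2/0,-7/2/0,-6/1/0,-5/*/1,-4/*/2,-3/1/0,-2/2/0,-1/*/2,0/2/0,1/*/2,2/*/1,3/*/2}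
 {\node at (\n+0.5,-2.7){\small $\n$}; \node at (\n+0.5,-3.3){\small $\w$}; \node at (\n+0.5,-3.9){\small $\q$};}
\node at (-8.6,-2.7){\small $n$}; \node at (-8.6,-3.3){\small $\omega_n$}; \node at (-8.6,-3.9){\small $\theta_n$};
\end{tikzpicture}
\caption{The height of the stack along twelve steps of an orbit with $M=2$. An up-step pushes the letter $\omega_n$ and a down-step pops the letter $\theta_n$. Each dashed segment is the life of one letter: it joins the push that creates the letter to the pop that removes it. The two segments that cross time $0$ carry the top two letters $e_1(0)=\omega_{-3}=\theta_2$ and $e_2(0)=\omega_{-8}=\theta_3$ of the central coordinate at that time.}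
\label{fig:stack}
\end{figure}

\section{Tools from ergodic theory and probability}\label{sec:tools}

All our spaces are Borel subsets of Polish spaces, with Borel probability measures. Two invertible measure-preserving systems $(X,\lambda,T)$ and $(Y,\nu,S)$ are \emph{isomorphic} if there are invariant Borel sets $X'\subset X$, $Y'\subset Y$ of full measure and a Borel bijection $\Phi\colon X'\to Y'$ with Borel inverse such that $\Phi T=S\Phi$ and $\Phi_*\lambda=\nu$.

Let $f$ be a Borel map of $Y$ preserving $\mu$, not necessarily invertible. Its \emph{natural extension} is the left shift $\sigma$ on the space of two-sided orbits $\widehat Y=\{(y_n)_{n\in\mathbb Z}: f(y_n)=y_{n+1}\ \text{for all } n\}\subset Y^{\mathbb Z}$, with the unique measure $\widehat\mu$ under which, for every $n\ge0$, the vector $(y_{-n},\dots,y_n)$ has the law of $(y,fy,\dots,f^{2n}y)$ with $y$ distributed according to $\mu$. A system isomorphic to $(\widehat Y,\widehat\mu,\sigma)$ is also called the natural extension of $(f,\mu)$.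

Each of our isomorphisms is an explicit equivariant map that we show to be injective. The inverse is then measurable for a general reason. The \emph{Lusin--Souslin theorem} states that an injective Borel map between Borel subsets of Polish spaces sends Borel sets to Borel sets.

\begin{lemma}\label{lem:coding}
Let $(X,\lambda,T)$ and $(Y,\nu,S)$ be invertible measure-preserving systems and let $\Phi\colon X\to Y$ be Borel with $\Phi T=S\Phi$ and $\Phi_*\lambda=\nu$. If $\Phi$ is injective on a set of full measure, then the two systems are isomorphic.
\end{lemma}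

\begin{proof}
A set of full measure contains a Borel set $A$ of full measure. The set $X'=\bigcap_{n\in\mathbb Z}T^nA$ is Borel, invariant and of full measure, and $\Phi$ is injective on it. By the Lusin--Souslin theorem $Y'=\Phi(X')$ is Borel and $(\Phi|_{X'})^{-1}$ is Borel. Finally $SY'=\Phi(TX')=Y'$ and $\nu(Y')=\lambda(\Phi^{-1}Y')\ge\lambda(X')=1$.
\end{proof}

\begin{lemma}\label{lem:walk}
Let $\xi_1,\xi_2,\dots$ be independent random variables equal to $-1$ with probability $q$ and to $+1$ with probability $1-q$, and let $S_n=\xi_1+\dots+\xi_n$. If $q\ge\frac12$, then $\inf_nS_n=-\infty$ almost surely. If $q<\frac12$, then $S_n\to+\infty$ almost surely.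
\end{lemma}

\begin{proof}
For $q\neq\frac12$ the strong law of large numbers gives $S_n/n\to1-2q\neq0$. Let $q=\frac12$. For each $L$, the disjoint blocks of $L$ consecutive increments are, independently and with probability $2^{-L}$, made of $+1$ only. Almost surely some block is of this kind, and then $\sup_n|S_n|\ge L/2$. Hence the walk is almost surely unbounded, so the events $\{\inf S_n=-\infty\}$ and $\{\sup S_n=+\infty\}$ have a union of probability $1$. By symmetry they have the same probability, which is therefore at least $\frac12$. The first event equals $\{\inf_{n\ge N}(S_n-S_N)=-\infty\}$ for every $N$, so it is a tail event, and Kolmogorov's zero--one law shows that its probability is $1$.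
\end{proof}

\section{Independence and the natural extension}\label{sec:indep}

The $\mathcal P$-name depends, in positive time, only on the orbit of $x_u$ under $\tau_a$, so its independence is to be expected. For the $\mathcal Q$-name it is less evident, since $\theta_n$ depends on $c_n$, which carries a long memory. The coordinate $x_s$ resolves this: it encodes the past of the $\mathcal Q$-name in the same way as $x_u$ encodes the future of the $\mathcal P$-name. Define affine contractions of $[0,1]$ by
\begin{align*}
&\varphi_i(y)=(i-1)a+ay\quad(1\le i\le M), && \varphi_*(y)=p+(1-p)y,\\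
&\psi_j(y)=p+(j-1)b+by\quad(1\le j\le M), && \psi_0(y)=py.
\end{align*}
The $\varphi$'s are the inverse branches of $\tau_a$, so $u_n=\varphi_{\omega_n}(u_{n+1})$, and the definition of $g_a$ reads $s_{n+1}=\psi_{\theta_n}(s_n)$. Iterating, we get for all $n\ge1$
\begin{equation}\label{eq:nested}
u_0\in\varphi_{\omega_0}\cdots\varphi_{\omega_{n-1}}([0,1]),\qquad
s_0\in\psi_{\theta_{-1}}\cdots\psi_{\theta_{-n}}([0,1]).
\end{equation}
All ratios are at most $\max(p,1-p)$, which is less than $1$ because $0<a<\frac1M$. So the intervals in \eqref{eq:nested} shrink to points, and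
\begin{equation}\label{eq:us}
u_0 \text{ is determined by } (\omega_n)_{n\ge0},\qquad s_0 \text{ is determined by } (\theta_n)_{n<0}.
\end{equation}

\begin{proposition}\label{prop:indep}
Under $\lambda$, the sequence $(\omega_n)_{n\in\mathbb Z}$ is i.i.d.\ with weights $w_1=\dots=w_M=a$, $w_*=1-p$, and $(\theta_n)_{n\in\mathbb Z}$ is i.i.d.\ with weights $q_0=p$, $q_1=\dots=q_M=b$. The increments of $(H_n)_{n\in\mathbb Z}$ are i.i.d., equal to $+1$ with probability $p$ and to $-1$ with probability $1-p$.
\end{proposition}

\begin{proof}
The ratio of $\varphi_i$ is $w_i$. By \eqref{eq:nested}, the set $\{\omega_0=i_0,\dots,\omega_{n-1}=i_{n-1}\}$ is contained in the slab where $u_0$ lies in an interval of length $w_{i_0}\cdots w_{i_{n-1}}$, so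
\[
\lambda(\omega_0=i_0,\dots,\omega_{n-1}=i_{n-1})\le w_{i_0}\cdots w_{i_{n-1}}.
\]
Sum over all words of length $n$. The left sides add up to $\lambda(X)=1$ and the right sides to $(\sum_iw_i)^n=1$, so every inequality is an equality. Since $\omega_n(x)=\omega_0(T^nx)$ and $T$ preserves $\lambda$, the same formula holds for a block of $n$ consecutive terms starting at any $m\in\mathbb Z$.

The ratio of $\psi_j$ is $q_j$, and $\sum_jq_j=p+Mb=1$. The second half of \eqref{eq:nested} gives $\lambda(\theta_{-1}=j_1,\dots,\theta_{-n}=j_n)\le q_{j_1}\cdots q_{j_n}$; again both sides sum to $1$, so equality holds, and invariance moves the block to any position. Finally, $H_{n+1}-H_n$ is a function of $\omega_n$ alone, equal to $-1$ exactly when $\omega_n=*$.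
\end{proof}

This is part (2) of Theorem~\ref{thm:main}. It also gives $-H_n/n\to1-2p$ almost everywhere as $n\to\infty$, which is the value $(1-2Ma)\log M$ of the central exponent.

\begin{proposition}\label{prop:natext}
$(X,\lambda,T)$ is the natural extension of $(f_a,\mathrm{Leb})$.
\end{proposition}

\begin{proof}
Let $\pi(x_u,x_c,x_s)=(x_u,x_c)$ on $X$. Then $\pi T=f_a\pi$ by the definition of $g_a$, and $\pi_*\lambda=\mathrm{Leb}$ because $X$ has full measure in the cube; in particular $f_a$ preserves $\mathrm{Leb}$. Define $\Pi(x)=(\pi T^nx)_{n\in\mathbb Z}$. This map is Borel, takes values in the space of two-sided $f_a$-orbits, and satisfies $\Pi T=\sigma\Pi$. With $y=\pi T^{-n}x$ we have $(\pi T^{-n}x,\dots,\pi T^nx)=(y,f_ay,\dots,f_a^{2n}y)$, and $y$ has law $\pi_*\lambda=\mathrm{Leb}$ by invariance of $\lambda$. So $\Pi_*\lambda$ is the measure of the natural extension. It remains to recover $x$ from $\Pi(x)$. The term $\pi x$ gives $u_0$ and $c_0$. The atoms of $\mathcal Q$ are defined by $x_u$ and $x_c$ alone, so $\theta_n$ is a function of $\pi T^nx$, and then \eqref{eq:us} gives $s_0$.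 Lemma~\ref{lem:coding} applies.
\end{proof}

This is part (1), and it reduces every statement about $f_a$ to the same statement about $g_a$.

\section{Recovering a point from one name}\label{sec:gen}

By \eqref{eq:us}, the two names together determine $u_0$ and $s_0$. To show that $\mathcal P$ generates we must therefore recover $c_0$ and the $\mathcal Q$-name from the $\mathcal P$-name, and both tasks come down to finding the letters $e_k(m)$. The difficulty is that the depth of a given letter changes at every step. It is better to locate a letter by its position relative to the height. For $\ell\le H_n$ let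
\[
L_\ell(n)=e_{H_n-\ell+1}(n)
\]
be the letter at \emph{level} $\ell$ at time $n$; the top letter is at level $H_n$. In Figure~\ref{fig:stack}, level $\ell$ is the horizontal strip between heights $\ell-1$ and $\ell$.

\begin{lemma}\label{lem:level}
Let $x\in X$, $r\le r'$ and $\ell\in\mathbb Z$. If $H_n\ge\ell$ for all $n$ with $r\le n\le r'$, then $L_\ell(r)=L_\ell(r')$.
\end{lemma}

\begin{proof}
It suffices to show $L_\ell(n+1)=L_\ell(n)$ when $\ell\le\min(H_n,H_{n+1})$. Put $k=H_n-\ell+1\ge1$, so that $L_\ell(n)=e_k(n)$. If step $n$ is a push, then $L_\ell(n+1)=e_{k+1}(n+1)=e_k(n)$ by \eqref{eq:push}. If it is a pop, then $k-1=H_{n+1}-\ell+1\ge1$, and $L_\ell(n+1)=e_{k-1}(n+1)=e_k(n)$ by \eqref{eq:pop}.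
\end{proof}

\begin{lemma}\label{lem:match}
Let $x\in X$, $m\in\mathbb Z$ and $k\ge1$.
\begin{itemize}
\item[(a)] If $H_r=H_m-k$ for some $r<m$, let $t$ be the largest such $r$. Then step $t$ is a push and $e_k(m)=\omega_t$.
\item[(b)] If $H_r=H_m-k$ for some $r>m$, let $t'$ be the smallest such $r$. Then step $t'-1$ is a pop and $e_k(m)=\theta_{t'-1}$.
\end{itemize}
\end{lemma}

\begin{proof}
Let $\ell=H_m-k+1$, so that $e_k(m)=L_\ell(m)$, $H_m\ge\ell$, and the height sought is $\ell-1$.

(a) On $t<n\le m$ the height avoids the value $\ell-1$, moves by $\pm1$, and ends at $H_m\ge\ell$. Hence $H_n\ge\ell$ on this range. Since $H_t=\ell-1$, we get $H_{t+1}=\ell$ and step $t$ is a push. By Lemma~\ref{lem:level} and \eqref{eq:push}, $L_\ell(m)=L_\ell(t+1)=e_1(t+1)=\omega_t$.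

(b) On $m\le n<t'$ the height avoids $\ell-1$, moves by $\pm1$, and starts at $H_m\ge\ell$. Hence $H_n\ge\ell$ on this range. Since $H_{t'}=\ell-1$, we get $H_{t'-1}=\ell$ and step $t'-1$ is a pop. By Lemma~\ref{lem:level} and \eqref{eq:pop}, $L_\ell(m)=L_\ell(t'-1)=e_1(t'-1)=\theta_{t'-1}$.
\end{proof}

Lemma~\ref{lem:match} is deterministic and holds for every $a$. To use it for all $m$ and $k$ we need the height to be unbounded below, in the past for (a) and in the future for (b). Let
\[
E^-=\Bigl\{x\in X:\inf_{r\le0}H_r=-\infty\Bigr\},\qquad E^+=\Bigl\{x\in X:\inf_{r\ge0}H_r=-\infty\Bigr\}.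
\]

\begin{proposition}\label{prop:gen}
For every $a$, the map $\Omega$ is injective on $E^-$ and the map $\Theta$ is injective on $E^+$. If $a\ge\frac1{2M}$ then $\lambda(E^-)=1$, and if $a\le\frac1{2M}$ then $\lambda(E^+)=1$.
\end{proposition}

\begin{proof}
Let $x\in E^-$. For every $m$ we have $\inf_{r<m}H_r=-\infty$, since this infimum and the one defining $E^-$ differ by finitely many terms. As the steps are $\pm1$, the height takes every value $H_m-k$, $k\ge1$, at some time $r<m$. So the time $t=t_k(m)$ of Lemma~\ref{lem:match}(a) exists for all $m$ and $k$. It is computed from the height, which is a function of $\Omega(x)$, and therefore $e_k(m)=\omega_{t_k(m)}$ is a function of $\Omega(x)$. This determines $c_0$. It also determines $\Theta(x)$: $\theta_m=0$ if $\omega_m\ne*$, and $\theta_m=e_1(m)$ if $\omega_m=*$, by \eqref{eq:pop}. Now \eqref{eq:us} determines $u_0$ and $s_0$. Thus two points of $E^-$ with the same $\mathcal P$-name coincide.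

Let $x\in E^+$. Then $\inf_{r>m}H_r=-\infty$ for every $m$, so the time $t'=t'_k(m)$ of Lemma~\ref{lem:match}(b) exists for all $m$ and $k$, and $e_k(m)=\theta_{t'_k(m)-1}$ is a function of $\Theta(x)$. This determines $c_0$, and also $\Omega(x)$: $\omega_m=*$ if $\theta_m\ne0$, and $\omega_m=e_1(m+1)$ if $\theta_m=0$, by \eqref{eq:push}. Again \eqref{eq:us} determines $u_0$ and $s_0$.

By Proposition~\ref{prop:indep}, the backward walk $n\mapsto H_{-n}$ has i.i.d.\ increments equal to $-1$ with probability $p$, because a push read backward is a descent. The forward walk $n\mapsto H_n$ has i.i.d.\ increments equal to $-1$ with probability $1-p$. Lemma~\ref{lem:walk} gives $\lambda(E^-)=1$ if $p\ge\frac12$ and $\lambda(E^+)=1$ if $p\le\frac12$.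
\end{proof}

This proves the ``if'' statements in part (3).

\begin{proof}[Proof of Theorem~\ref{thm:main}(4)]
The maps $\Omega$ and $\Theta$ are Borel and intertwine $T$ with the left shift. By Proposition~\ref{prop:indep} they send $\lambda$ to the product measures with weights $(a,\dots,a,1-Ma)$ on $\{1,\dots,M,*\}$ and $(b,\dots,b,Ma)$ on $\{1,\dots,M,0\}$. By Proposition~\ref{prop:gen} and Lemma~\ref{lem:coding}, $\Omega$ is an isomorphism if $a\ge\frac1{2M}$ and $\Theta$ is an isomorphism if $a\le\frac1{2M}$. This is the claim for $g_a$, and Proposition~\ref{prop:natext} gives it for $f_a$.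
\end{proof}

\begin{remark}\label{rem:fails}
The position of $a$ relative to $\frac1{2M}$ entered only through the measures of $E^-$ and $E^+$. If $a<\frac1{2M}$, then $H_{-n}\to+\infty$ almost surely by Lemma~\ref{lem:walk}, so $\lambda(E^-)=0$: the height has a finite minimum over the past, and the letters at that level or below have been in the stack at all past times. The decoding by Lemma~\ref{lem:match}(a) then finds only finitely many digits of $c_0$. That no other decoding from the $\mathcal P$-name can succeed needs an argument, given in Proposition~\ref{prop:sharp}.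
\end{remark}

\begin{remark}
The symmetry between the two halves of the proof comes from time reversal. Let $a'=\frac1M-a=b$, mark with a prime the atoms for the parameter $a'$, and let $R(u,c,s)=(1-s,1-c,1-u)$. Then $g_{a'}Rg_a=R$ on $U$. Indeed, for $(u,c,s)$ in the interior of $P_i$,
\[
Rg_a(u,c,s)=\bigl(1-ps,\ \tfrac{M-i+1-c}{M},\ \tfrac{ia-u}{a}\bigr)\in Q'_{M+1-i},
\]
and on $Q'_{M+1-i}$ the map $g_{a'}$ is $(x,y,z)\mapsto(\frac{x-1+p}p,\,My-(M-i),\,1-ia+az)$. For $(u,c,s)$ in the interior of $Q_j$,
\[
Rg_a(u,c,s)=\bigl((M-j+1)b-bs,\ j-Mc,\ \tfrac{1-u}{1-p}\bigr)\in P'_{M+1-j},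
\]
and on $P'_{M+1-j}$ the map $g_{a'}$ is $(x,y,z)\mapsto(\frac{x-(M-j)b}b,\,\frac{y+M-j}M,\,(1-p)z)$. In both cases substitution gives $(1-s,1-c,1-u)$. So $R$ conjugates $g_a^{-1}$ to $g_{\frac1M-a}$, exchanging pushes with pops and $\mathcal P$ with $\mathcal Q$.
\end{remark}

\section{Entropy: sharpness and classification}\label{sec:entropy}

We use three standard facts about the Kolmogorov--Sinai entropy $h$: isomorphic systems have the same entropy; a measure-preserving map and its natural extension have the same entropy; and the Bernoulli shift with weights $(p_1,\dots,p_k)$ has entropy $-\sum_ip_i\log p_i$. For the two shifts that carry the names, the last formula gives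
\begin{align*}
h_{\mathcal P}&=-Ma\log a-(1-p)\log(1-p)=\eta(p)+p\log M,\\
h_{\mathcal Q}&=-p\log p-Mb\log b=\eta(p)+(1-p)\log M,
\end{align*}
since $a=p/M$ and $b=(1-p)/M$. Thus both names spend $\eta(p)$ per step on the choice between push and pop, and $\log M$ on each letter they record. The name that records fewer letters has smaller entropy, and this keeps it from generating.

\begin{proposition}\label{prop:sharp}
If $a<\frac1{2M}$, then $\Omega$ is not injective on any set of full measure. If $a>\frac1{2M}$, then $\Theta$ is not injective on any set of full measure.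
\end{proposition}

\begin{proof}
Let $a<\frac1{2M}$, so $p<1-p$ and $h_{\mathcal P}<h_{\mathcal Q}$. By Theorem~\ref{thm:main}(4), $h(g_a)=h_{\mathcal Q}$. If $\Omega$ were injective on a set of full measure, Lemma~\ref{lem:coding} would make it an isomorphism, and then $h(g_a)=h_{\mathcal P}$, a contradiction. If $a>\frac1{2M}$, then $h(g_a)=h_{\mathcal P}>h_{\mathcal Q}$ by Theorem~\ref{thm:main}(4), while injectivity of $\Theta$ on a set of full measure would give $h(g_a)=h_{\mathcal Q}$.
\end{proof}

This completes part (3), and with it Theorem~\ref{thm:main}.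

\begin{proof}[Proof of Corollary~\ref{cor:class}]
(1) By Theorem~\ref{thm:main}(4), $h(F_a)$ equals $h_{\mathcal P}$ for $p\ge\frac12$ and $h_{\mathcal Q}$ for $p\le\frac12$. In both cases this is $\phi(p):=\eta(p)+\max(p,1-p)\log M$.

(2) Isomorphic systems have equal entropy. Conversely, $F_a$ and $F_{a'}$ are Bernoulli, and by Ornstein's theorem \cite{Ornstein} Bernoulli shifts of equal entropy are isomorphic. Replacing $a$ by $\frac1M-a$ replaces $p$ by $1-p$, and $\phi(1-p)=\phi(p)$. (This last isomorphism does not need Ornstein's theorem: for $a\ge\frac1{2M}$, Theorem~\ref{thm:main}(4) assigns the same vector $(a,\dots,a,1-Ma)$ to $F_a$ and to $F_{\frac1M-a}$.)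

(3) By (1), (2) and the symmetry of $\phi$, we must decide whether $\phi$ takes the value $\phi(\frac12)$ somewhere in $(\frac12,1)$. On $[\frac12,1)$ we have $\phi(p)=\eta(p)+p\log M$, so
\[
\phi'(p)=\log\frac{1-p}{p}+\log M=\log\frac{(1-p)M}{p},
\]
which is positive for $p<\frac M{M+1}$ and negative for $p>\frac M{M+1}$; note that $\frac M{M+1}>\frac12$ because $M\ge2$. Hence $\phi$ increases strictly on $[\frac12,\frac M{M+1}]$, from $\phi(\frac12)=\log2+\frac12\log M$ to $\log(M+1)$, the entropy of the uniform vector reached at $a=\frac1{M+1}$. The value $\phi(\frac12)$ is therefore less than $\log(M+1)$ and is not repeated on this interval. On $[\frac M{M+1},1)$ the function decreases strictly and continuously with limit $\log M$ as $p\to1$, so its values there fill $(\log M,\log(M+1)]$. Thus $\phi(\frac12)$ is attained again if and only if $\log2+\frac12\log M>\log M$, that is, $M<4$.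
\end{proof}

\begin{thebibliography}{9}

\bibitem{Ornstein}
Ornstein, Adv.\ Math.\ \textbf{4} (1970).

\bibitem{STYY}
Yoshitaka Saiki, Hiroki Takahasi, Kenichiro Yamamoto, James A. Yorke,
\emph{The dynamics of the heterochaos baker maps}, arXiv:2401.00836 (2024).

\end{thebibliography}
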